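# Commutative algebras with $t_4=t_5=t_6=\cdots=0$ in which no multilinear monomial vanishes

## 1. The theorem and the classification by degree

Throughout, $F$ is a field of characteristic $0$. An *algebra* is an $F$-vector space with a bilinear product; associativity is not assumed.

**Theorem 1.** For a commutative algebra $A$ define $n$-linear operations on $A$ by $t_1(a_1)=a_1$ and
$$t_n(a_1,\ldots,a_n)=\sum_{i=1}^{n-1}\ \sum_{\substack{I\sqcup J=\{1,\ldots,n\}\\ |I|=i,\ |J|=n-i,\ 1\in I}} t_i(a_I)\,t_{n-i}(a_J)\qquad(n\ge2). \tag{1}$$
There is a commutative algebra $B$ over $F$ such that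

1. $t_n(b_1,\dots,b_n)=0$ for all $n\ge 4$ and all $b_i\in B$;
2. for every $N\ge 1$ and every multilinear monomial $m(a_1,\dots,a_N)$ (each variable once, any bracketing), $m$ is not identically zero on $B$.

Hence for every $d\ge4$ the identity $t_d=0$ implies the vanishing of no multilinear monomial; not even the whole system $\{t_n=0\}_{n\ge4}$ does.

**Corollary 2.** For $d\ge1$, the identity $t_d=0$ forces some multilinear monomial to vanish if and only if $d\le3$.

Let us unpack this. In (1), $a_I$ stands for the variables with index in $I$. The operation $t_n$ is the sum of all distinct multilinear terms of degree $n$ that can be written with one commutative product. A *multilinear monomial* is a single such term: a product of $a_1,\dots,a_N$, each used once, with a chosen bracketing and order. For example, $(a_1a_2)(a_3a_4)$ and $((a_1a_3)a_2)a_4$ are multilinear monomials of degree $4$. That $m$ *vanishes* on $A$ means that every substitution of elements of $A$ gives $0$.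

So $t_d=0$ says that one large sum is zero, and the question is whether this forces some individual term, possibly of much larger degree, to be zero. The question is asked in Vladimir Dotsenko, "Nilpotence, weak nilpotence, and the nil property in the nonassociative world: computations and conjectures", arXiv:2306.11362 (2023). That paper quotes the following result, established by computer-assisted methods: every commutative algebra over a field of characteristic zero with $t_3=0$ also satisfies
$$((((a_1a_2)(a_3a_4))(a_5a_6))(a_7a_8))a_9=0. \tag{2}$$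

For a given $d$, a positive answer would be one monomial that vanishes in *every* algebra with $t_d=0$. The algebra $B$ refutes this for all $d\ge4$ and for all monomials at once.

**Proof of Corollary 2 from Theorem 1.** For $d=1$ the identity $t_1=0$ is the vanishing of the monomial $a_1$. For $d=2$ we have $t_2(a_1,a_2)=a_1a_2$, so the monomial $a_1a_2$ vanishes. For $d=3$ the monomial (2) vanishes by the quoted result, which we do not reprove and use nowhere else. For $d\ge4$, the algebra $B$ satisfies $t_d=0$ by part 1 and no identity $m=0$ by part 2. $\square$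

Everything below is the construction of $B$, the proof of Theorem 1, and two refinements.

## 2. Low degrees, and the associative case

From (1),
$$t_2=a_1a_2,\qquad t_3=(a_1a_2)a_3+(a_1a_3)a_2+a_1(a_2a_3).$$
In degree $4$, the choice $I=\{1\}$ gives the three terms of $a_1t_3(a_2,a_3,a_4)$. The sets $I$ of size $2$ give $(a_1a_2)(a_3a_4)+(a_1a_3)(a_2a_4)+(a_1a_4)(a_2a_3)$. The three sets $I$ of size $3$ give $t_3(a_1,a_i,a_j)a_k$, which is nine terms. That is $15$ terms in all, and in general there are $(2n-3)!!$.

Suppose that $A$ is commutative *and associative*. Then all $(2n-3)!!$ terms are equal, so $t_n(a_1,\dots,a_n)=(2n-3)!!\,a_1\cdots a_n$. Since $\operatorname{char}F=0$, the identity $t_d=0$ makes every monomial of degree $d$ vanish. So associative algebras give no counterexample.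

Similarly, an algebra with a nonzero idempotent $e=e^2$ is useless, because $t_n(e,\dots,e)=(2n-3)!!\,e\ne0$.

## 3. A quadratic equation that collects all the $t_n$

Checking infinitely many identities $t_n=0$, each with $(2n-3)!!$ terms, is not feasible directly. This section replaces them by one equation.

**Lemma 3.** Let $A$ be a commutative algebra and put $T_n(a)=\frac1{n!}t_n(a,\dots,a)$.

1. $t_n$ is symmetric in its arguments.
2. $T_1(a)=a$ and
$$T_n(a)=\tfrac12\sum_{i=1}^{n-1}T_i(a)\,T_{n-i}(a)\qquad(n\ge2). \tag{3}$$
3. If $T_n(a)=0$ for all $a\in A$, then $t_n=0$ identically on $A$.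

**Proof.** *Part 1.* The condition $1\in I$ in (1) picks exactly one ordered pair $(I,J)$ from each unordered partition $\{I,J\}$ of $\{1,\dots,n\}$ into two nonempty parts. By commutativity the summand does not depend on which part is written first. By induction, $t_{|I|}$ and $t_{|J|}$ are symmetric, so $t_{|I|}(a_I)t_{|J|}(a_J)$ depends only on the partition. Hence $t_n$ is a sum over all unordered partitions, and permuting the variables only permutes the summands.

*Part 2.* There are $\binom{n-1}{i-1}$ sets $I$ with $|I|=i$ and $1\in I$. Writing $t_k$ for $t_k(a,\dots,a)$, formula (1) gives $t_n=\sum_{i=1}^{n-1}\binom{n-1}{i-1}t_i\,t_{n-i}$. Replacing $i$ by $n-i$ gives the same sum with coefficients $\binom{n-1}{n-i-1}=\binom{n-1}{i}$. The average of the two expressions is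
$$t_n=\tfrac12\sum_{i=1}^{n-1}\Bigl[\tbinom{n-1}{i-1}+\tbinom{n-1}{i}\Bigr]t_i\,t_{n-i}=\tfrac12\sum_{i=1}^{n-1}\tbinom ni\,t_i\,t_{n-i}.$$
Dividing by $n!$ gives (3).

*Part 3.* Expand $t_n(s,\dots,s)$ for $s=\mu_1a_1+\cdots+\mu_na_n$ with $\mu_i\in F$. It is a polynomial in the $\mu_i$ with coefficients in $A$, and it vanishes for all values of the $\mu_i$. Since $F$ is infinite, all its coefficients are $0$. By symmetry the coefficient of $\mu_1\cdots\mu_n$ is $n!\,t_n(a_1,\dots,a_n)$, and $n!$ is invertible. $\square$

By hand, $T_2=\frac12a^2$, $T_3=T_1T_2=\frac12a\,a^2$, and $T_4=T_1T_3+\frac12T_2^2=\frac12a(a\,a^2)+\frac18a^2a^2$. So $t_3=0$ is equivalent to $a\,a^2=0$ for all $a$, and $t_4=0$ is equivalent to $4a(a\,a^2)+a^2a^2=0$ for all $a$.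

Recursion (3) says exactly that the formal series $c(\lambda)=\sum_{n\ge1}T_n(a)\lambda^n$ satisfies
$$c(\lambda)=\lambda a+\tfrac12\,c(\lambda)^2 . \tag{4}$$
Conversely, let $c(\lambda)=\sum_{n\ge1}c_n\lambda^n$ with $c_n\in A$ be any solution of (4) without constant term. Comparing coefficients gives $c_1=a$ and $c_n=\frac12\sum_{i=1}^{n-1}c_ic_{n-i}$ for $n\ge2$, so $c_n=T_n(a)$ for all $n$ by induction. For example, in $A=F$ with $a=1$ the solution is $c=1-\sqrt{1-2\lambda}=\lambda+\frac12\lambda^2+\frac12\lambda^3+\frac58\lambda^4+\cdots$, and indeed $T_4(1)=\frac{15}{24}=\frac58$.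

We record the criterion:

> **(5)** If for every $a\in A$ equation (4) has a solution $c(\lambda)=c_1\lambda+c_2\lambda^2+c_3\lambda^3$, a polynomial of degree at most $3$ in $\lambda$, then $t_n=0$ on $A$ for all $n\ge4$.

Indeed $T_n(a)=c_n=0$ for $n\ge4$, and part 3 of Lemma 3 applies. So we look for an algebra in which a quadratic equation has a cubic polynomial solution, and in which no monomial vanishes.

## 4. Three symbols: what commuting coordinates spoil and Grassmann coordinates repair

There is a simple way to prevent monomials from vanishing. Take a finite list of basis symbols such that every symbol is, up to sign, a product of two others. Then any monomial can be evaluated backwards from its root: decide which symbol the result should be, split it as a product, pass the two factors to the two subtrees, and continue. We try this on a small table and see what equation (4) says.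

**Ordinary coordinates.** Let $A$ have basis $p,x,y$, commutative product with $py=x$, $xy=p$, and all other products of basis elements zero. Take $a=x+y$. Then $T_2=\frac12(x+y)^2=xy=p$, next $T_3=T_1T_2=(x+y)p=x$, and $T_4=T_1T_3+\frac12T_2^2=(x+y)x=p$. In general, since $p^2=x^2=px=0$, only the products with $T_1$ survive in (3), and $T_n=p$ for even $n\ge2$, $T_n=x$ for odd $n\ge3$. So no $t_n$ vanishes. The reason is that multiplication by $y$ sends $x\mapsto p\mapsto x$, so the coordinate of $y$ can be used arbitrarily often. We want each coordinate to be usable only once.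

**Grassmann coordinates.** Recall the *Grassmann (exterior) algebra* $G$ over $F$ on generators $e_1,e_2,\dots$: it is associative and unital, with $e_ie_j=-e_je_i$ and $e_i^2=0$, and its basis consists of the products $e_{i_1}\cdots e_{i_k}$ with $i_1<\cdots<i_k$, including $1$ for $k=0$. It splits as $G=G_0\oplus G_1$ according to the parity of $k$. Even elements are central, odd elements anticommute, and $\gamma^2=0$ for each $\gamma\in G_1$. For instance, $1+e_1e_2\in G_0$, and $(e_1+e_2e_3e_4)^2=e_1e_2e_3e_4+e_2e_3e_4e_1=0$.

Now let $C=G_0\oplus G_1\oplus G_1$ with elements $(\alpha;\xi,\eta)$, the coordinates of $p$, $x$, $y$, and product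
$$(\alpha;\xi,\eta)(\alpha';\xi',\eta')=(\xi\eta'+\xi'\eta;\ \alpha\eta'+\alpha'\eta,\ 0).$$
This is symmetric in the two factors, so $C$ is commutative. For $b=(\alpha;\xi,\eta)$ we get $T_2(b)=\frac12b^2=(\xi\eta;\alpha\eta,0)$ and
$$T_3(b)=b\cdot T_2(b)=(\alpha\eta\eta;\ \xi\eta\eta,\ 0)=0,$$
because $\eta^2=0$. So $C$ satisfies $t_3=0$.

The price is visible too. Every product in $C$ has $y$-coordinate $0$, and two elements with $y$-coordinate $0$ multiply to $0$. Hence $(a_1a_2)(a_3a_4)=0$ on $C$. The obstacle is that the symbol $y$ is not a product of two symbols.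

## 5. Five symbols: the algebra $B$

To make $y$ a product we add an odd symbol $z$ with $pz=y$. Then $z$ must be a product as well. For this we take a mirror copy of the three-symbol table sharing the symbol $y$: an even symbol $q$, with $qy=-z$ and $yz=-q$. For balance we also set $qx=y$. Section 6 shows what this last entry and the two minus signs do.

**Definition.** As a vector space,
$$B=G_0\oplus G_0\oplus G_1\oplus G_1\oplus G_1,\qquad b=(\alpha,\beta;\xi,\eta,\zeta),\quad \alpha,\beta\in G_0,\ \ \xi,\eta,\zeta\in G_1,$$
with product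
$$bb'=\bigl(\xi\eta'+\xi'\eta,\ -\eta\zeta'-\eta'\zeta;\ \ \alpha\eta'+\alpha'\eta,\ \ \alpha\zeta'+\alpha'\zeta+\beta\xi'+\beta'\xi,\ \ -\beta\eta'-\beta'\eta\bigr). \tag{6}$$

Parities are respected (odd times odd is even, even times odd is odd). The product is bilinear, and exchanging primed and unprimed letters does not change the right side, so $B$ is commutative. Setting $b'=b$,
$$\tfrac12b^2=(\xi\eta,\ -\eta\zeta;\ \alpha\eta,\ \alpha\zeta+\beta\xi,\ -\beta\eta). \tag{7}$$

Name the five slots $p,q;x,y,z$ in this order. For a symbol $h$ and $g\in G$ of the right parity (even for $p,q$, odd for $x,y,z$) let $hg\in B$ be the element with $g$ in the slot of $h$ and zeros elsewhere. Reading off (6),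
$$(xg)(yg')=p(gg'),\quad (yg)(zg')=-q(gg'),\quad (pg)(yg')=x(gg'),\quad (pg)(zg')=y(gg'),\quad (qg)(yg')=-z(gg'). \tag{8}$$
We also have $(qg)(xg')=y(gg')$. So each of the five symbols is, up to sign, a product of two symbols.

## 6. Solving $c=b+\tfrac12c^2$ in $B$: the proof of part 1

**Step 1: allow a parameter.** This step fixes where we compute. Let $K$ be a commutative $F$-algebra with unit. In $G\otimes K=(G_0\otimes K)\oplus(G_1\otimes K)$, even elements are central and odd elements anticommute. Odd elements also square to zero: for $\gamma_i\in G_1$, $k_i\in K$,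
$$\Bigl(\sum_i\gamma_i\otimes k_i\Bigr)^2=\sum_i\gamma_i^2\otimes k_i^2+\sum_{i<j}(\gamma_i\gamma_j+\gamma_j\gamma_i)\otimes k_ik_j=0 .$$
Let $B_K=B\otimes K$; it is given by formula (6) with coordinates in $G\otimes K$. The next step uses only these rules, so it is valid in $B_K$.

**Step 2: solve the equation coordinate by coordinate.** The aim is an explicit solution $c$ of $c=b+\frac12c^2$. Let $b=(\alpha,\beta;\xi,\eta,\zeta)\in B_K$ and $c=(\hat\alpha,\hat\beta;\hat\xi,\hat\eta,\hat\zeta)$. By (7), the equation is the system
$$\hat\alpha=\alpha+\hat\xi\hat\eta,\qquad \hat\beta=\beta-\hat\eta\hat\zeta,\qquad \hat\xi=\xi+\hat\alpha\hat\eta,\qquad \hat\eta=\eta+\hat\alpha\hat\zeta+\hat\beta\hat\xi,\qquad \hat\zeta=\zeta-\hat\beta\hat\eta. \tag{9}$$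

Suppose that we have a solution. The tool is $\hat\eta^2=0$.

* Multiply the third equation by $\hat\eta$ on the right: $\hat\xi\hat\eta=\xi\hat\eta$. The first becomes $\hat\alpha=\alpha+\xi\hat\eta$. Multiply this by $\hat\eta$: $\hat\alpha\hat\eta=\alpha\hat\eta$. The third becomes $\hat\xi=\xi+\alpha\hat\eta$.
* Multiply the fifth equation by $\hat\eta$ on the left: $\hat\eta\hat\zeta=\hat\eta\zeta$. The second becomes $\hat\beta=\beta-\hat\eta\zeta$. Multiply by $\hat\eta$: since $\hat\eta\zeta\hat\eta=-\hat\eta^2\zeta=0$, we get $\hat\beta\hat\eta=\beta\hat\eta$. The fifth becomes $\hat\zeta=\zeta-\beta\hat\eta$.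
* Put all this into the right side of the fourth:
$$\hat\alpha\hat\zeta+\hat\beta\hat\xi=\hat\alpha\zeta-\beta\hat\alpha\hat\eta+\hat\beta\xi+\alpha\hat\beta\hat\eta=\hat\alpha\zeta+\hat\beta\xi-\alpha\beta\hat\eta+\alpha\beta\hat\eta=\hat\alpha\zeta+\hat\beta\xi,$$
$$\hat\alpha\zeta+\hat\beta\xi=(\alpha+\xi\hat\eta)\zeta+(\beta-\hat\eta\zeta)\xi=\alpha\zeta+\beta\xi+\xi\hat\eta\zeta-\hat\eta\zeta\xi=\alpha\zeta+\beta\xi,$$
because moving $\xi$ past the even element $\hat\eta\zeta$ costs no sign, so $\hat\eta\zeta\xi=\xi\hat\eta\zeta$.

Put $\kappa=\beta\xi+\alpha\zeta$. The only possible solution is therefore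
$$\hat\eta=\eta+\kappa,\qquad \hat\alpha=\alpha+\xi\hat\eta,\qquad \hat\beta=\beta-\hat\eta\zeta,\qquad \hat\xi=\xi+\alpha\hat\eta,\qquad \hat\zeta=\zeta-\beta\hat\eta. \tag{10}$$

**Step 3: check that (10) is a solution.** This is the direction that the proof needs. Define $c$ by (10). Since $\hat\eta$ is odd, $\hat\eta^2=0$.

* First equation: $\hat\xi\hat\eta=(\xi+\alpha\hat\eta)\hat\eta=\xi\hat\eta$, so $\alpha+\hat\xi\hat\eta=\hat\alpha$.
* Second: $\hat\eta\hat\zeta=\hat\eta(\zeta-\beta\hat\eta)=\hat\eta\zeta$, so $\beta-\hat\eta\hat\zeta=\hat\beta$.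
* Third: $\hat\alpha\hat\eta=(\alpha+\xi\hat\eta)\hat\eta=\alpha\hat\eta$, so $\xi+\hat\alpha\hat\eta=\hat\xi$.
* Fifth: $\hat\beta\hat\eta=(\beta-\hat\eta\zeta)\hat\eta=\beta\hat\eta$, so $\zeta-\hat\beta\hat\eta=\hat\zeta$.
* Fourth: we now know $\hat\alpha\hat\eta=\alpha\hat\eta$ and $\hat\beta\hat\eta=\beta\hat\eta$, and $\hat\alpha,\hat\beta,\hat\xi,\hat\zeta$ are given by (10). So the two displayed lines of Step 2 apply word for word and give $\hat\alpha\hat\zeta+\hat\beta\hat\xi=\kappa$. Hence $\eta+\hat\alpha\hat\zeta+\hat\beta\hat\xi=\eta+\kappa=\hat\eta$.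

So $c=b+\frac12c^2$ in $B_K$.

**Step 4: count the degree.** The aim is to apply criterion (5). We expand (10), using $\xi\kappa=\alpha\xi\zeta$ (as $\xi^2=0$) and $\kappa\zeta=\beta\xi\zeta$ (as $\zeta^2=0$):
$$\hat\alpha=\alpha+\xi\eta+\alpha\xi\zeta,\quad \hat\beta=\beta-\eta\zeta-\beta\xi\zeta,\quad \hat\xi=\xi+\alpha\eta+\alpha\kappa,\quad \hat\eta=\eta+\kappa,\quad \hat\zeta=\zeta-\beta\eta-\beta\kappa .$$
Now let $b\in B$, take $K=F[\lambda]$, and apply Step 3 to $\lambda b$. All five coordinates are multiplied by $\lambda$, and $\kappa$, which is quadratic, by $\lambda^2$. The solution becomes $c(\lambda)=\lambda c_1+\lambda^2c_2+\lambda^3c_3$ with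
$$c_1=b,\qquad c_2=(\xi\eta,-\eta\zeta;\ \alpha\eta,\kappa,-\beta\eta),\qquad c_3=(\alpha\xi\zeta,-\beta\xi\zeta;\ \alpha\kappa,0,-\beta\kappa),$$
and $c(\lambda)=\lambda b+\frac12c(\lambda)^2$. By criterion (5), $t_n=0$ on $B$ for all $n\ge4$. This is part 1 of Theorem 1. $\square$

As a check of one coordinate by hand, the $p$-slot of $T_4=c_1c_3+\frac12c_2^2$ is $(\xi\cdot0+\alpha\kappa\,\eta)+\alpha\eta\,\kappa=0$, since $\eta\kappa=-\kappa\eta$.

**Remark (what the entry $qx=y$ and the signs are for).** Replace the entries by $qy=\sigma z$ and $yz=\tau q$ with $\sigma,\tau\in\{1,-1\}$, and keep the others. The computation of Step 2, applied to $\lambda b$ and the formal series solution, gives as before $\hat\alpha=\lambda\alpha+\lambda\xi\hat\eta$, $\hat\xi=\lambda\xi+\lambda\alpha\hat\eta$, and now $\hat\zeta=\lambda\zeta+\sigma\lambda\beta\hat\eta$, $\hat\beta=\lambda\beta+\tau\lambda\hat\eta\zeta$. The fourth equation becomes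
$$\hat\eta=\lambda\eta+\lambda^2\kappa+(1+\tau)\lambda^2\,\xi\hat\eta\zeta+(1+\sigma)\lambda^2\alpha\beta\,\hat\eta .$$

* If $\sigma=1$, take $\alpha=\beta=1$, $\xi=\zeta=0$, $\eta=e_1$. Then $\hat\eta=\sum_{k\ge0}2^k\lambda^{2k+1}e_1$ and $\hat\xi=\lambda\hat\eta$, so no $T_n$ vanishes.
* If $\sigma=-1$ and $\tau=1$, the $\lambda^3$-coefficient of $\hat\eta$ contains $2\xi\eta\zeta$ and nothing else, so the $\lambda^4$-coefficient of $\hat\xi$ is $2\alpha\xi\eta\zeta$. For $\alpha=1$, $\xi=e_1$, $\eta=e_2$, $\zeta=e_3$ it is nonzero, and $t_4\neq0$.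
* If we keep the signs of $B$ but drop the entry $qx=y$, the fourth equation loses the term $\hat\beta\hat\xi$. With $\alpha=\beta=1$, $\xi=\zeta=0$, $\eta=e_1$ it reads $\hat\eta=\lambda e_1-\lambda^2\hat\eta$, whose solution $\sum_k(-1)^k\lambda^{2k+1}e_1$ does not stop.

## 7. Evaluating a monomial from its root: the proof of part 2

Before the general argument, take $m=(a_1a_2)(a_3a_4)$ and ask for a value in the slot $p$. By (8), $p$ comes from $x\cdot y$, then $x$ from $p\cdot y$ and $y$ from $p\cdot z$. So we substitute
$$a_1=p(e_1e_2),\quad a_2=y\,e_3,\quad a_3=p(e_4e_5),\quad a_4=z\,e_6,$$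
and get $(a_1a_2)(a_3a_4)=\bigl(x\,e_1e_2e_3\bigr)\bigl(y\,e_4e_5e_6\bigr)=p(e_1e_2e_3e_4e_5e_6)\neq0$. This monomial vanished on the algebra $C$ of Section 4, and it does not vanish on $B$.

**Lemma 4.** Let $m$ be a multilinear monomial of degree $N$, let $h\in\{p,q,x,y,z\}$, and let $E$ be an infinite set of generators $e_i$. There are $b_1,\dots,b_N\in B$, each of the form $h_jg_j$ with $g_j$ a product of one or two generators from $E$, such that
$$m(b_1,\dots,b_N)=\pm hg,$$
where $g$ is a product of distinct generators from $E$. In particular, this value is nonzero.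

**Proof.** Induction on $N$. The free choice of $h$ and of $E$ in the statement is what makes the induction run.

For $N=1$ take $b_1=he_i$ if $h$ is odd, and $b_1=he_ie_j$ with $i\neq j$ if $h$ is even.

For $N>1$ write $m=m'm''$, where $m'$ and $m''$ are monomials in complementary nonempty sets of variables. By (8) there are symbols $h',h''$ with $(h'g')(h''g'')=\pm h(g'g'')$ for all $g',g''$ of the right parities: for $h=p,q,x,y,z$ take the pairs $(x,y)$, $(y,z)$, $(p,y)$, $(p,z)$, $(q,y)$. Split $E$ into two disjoint infinite subsets $E',E''$. By induction applied to $(m',h',E')$ and $(m'',h'',E'')$, we can substitute elements of the required form so that $m'$ takes the value $\pm h'g'$ and $m''$ the value $\pm h''g''$. Here $g'$ and $g''$ are products of distinct generators from $E'$ and $E''$ respectively. Since $m'$ and $m''$ share no variable, these substitutions can be made together, and $m$ takes the value $\pm h(g'g'')$. As $E'\cap E''=\varnothing$, the product $g'g''$ is a product of distinct generators, hence nonzero. $\square$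

Lemma 4 with any $h$ and $E=\{e_1,e_2,\dots\}$ gives part 2 of Theorem 1. For every $d\ge4$ the algebra $B$ satisfies $t_d=0$, and in fact all $t_n=0$ with $n\ge4$, but satisfies no identity $m=0$. This is the last assertion, and Theorem 1 is proved. $\square$

The two halves use the Grassmann coordinates in different ways. In Section 6 all copies of a variable share one coordinate, which squares to zero. In Section 7 the variables are independent and receive coordinates that do not interfere.

## 8. Solvability index of finite-dimensional nilpotent algebras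

For an algebra $A$ let $A^{(0)}=A$ and let $A^{(k+1)}=A^{(k)}A^{(k)}$ be the span of all products of two elements of $A^{(k)}$. The algebra is *solvable* if $A^{(k)}=0$ for some $k$, and the least such $k$ is its solvability index. For the algebra $C$ of Section 4, $C^{(1)}$ lies in the subspace $\eta=0$, so $C^{(2)}=0$.

**Some monomial vanishes on $A$ if and only if $A$ is solvable.** Let $w_k$ be the complete binary monomial of height $k$, of degree $2^k$: $w_0=a_1$, and $w_{k+1}$ is the product of two copies of $w_k$ in disjoint variables. By bilinearity and induction, $A^{(k)}$ is the span of the values of $w_k$, so $w_k$ vanishes on $A$ exactly when $A^{(k)}=0$. If a monomial $m$ vanishes on $A$ and $k\ge\operatorname{height}(m)$, replace each variable of $m$, sitting at depth $\ell\le k$, by a copy of $w_{k-\ell}$ in new variables. The result is $w_k$, so $w_k$ vanishes too. Thus the question asks whether $t_d=0$ implies solvability of bounded index.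

**Proposition 5.** Among finite-dimensional nilpotent commutative algebras satisfying $t_n=0$ for all $n\ge4$, the solvability index is unbounded.

**Proof.** For $M\ge1$ let $B_M\subset B$ be the set of elements all of whose coordinates lie in the augmentation ideal of the exterior algebra on $e_1,\dots,e_M$, that is, the span of nonempty products of $e_1,\dots,e_M$. By (6) it is a subalgebra, and it is finite-dimensional. By (6) and induction, a product of $N$ factors from $B_M$, in any bracketing, has coordinates in the $N$-th power of this ideal, which is $0$ for $N>M$. So $B_M$ is nilpotent. As a subalgebra of $B$, it satisfies $t_n=0$ for all $n\ge4$.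

Let $m$ be a monomial of degree $N\le M/2$. The elements $b_j=h_jg_j$ of Lemma 4 use at most $2N\le M$ generators in total. Rename these generators injectively as some of $e_1,\dots,e_M$. The elements then lie in $B_M$, and the value $\pm hg$, with $g$ a product of distinct generators, stays nonzero. So no monomial of degree $N\le M/2$ vanishes on $B_M$.

Given $k$, take $M=2^{k+1}$. Then $w_k$, of degree $2^k=M/2$, does not vanish on $B_M$. So $B_M^{(k)}\ne0$ and the solvability index of $B_M$, which is finite because $B_M$ is nilpotent, exceeds $k$. $\square$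

## 9. The operators $L_b$ satisfy $L_b^5=0$

For $b\in B$ let $L_b(a)=ba$.

**Proposition 6.** $L_b^5=0$ for all $b\in B$. Consequently the identities $t_n=0$ $(n\ge4)$ together with $((((ab)b)b)b)b=0$ still imply the vanishing of no multilinear monomial.

The second sentence follows from the first and Theorem 1, because $B$ satisfies all these identities. For the first, the plan is to invert the map $u\mapsto u-\frac12u^2$ by a polynomial map and then differentiate.

**Step 1: a polynomial inverse.** Let $K=F[\lambda,\varepsilon]/(\varepsilon^2)$ and $B_K=B\otimes K$. Since $t_n$ on $B_K$ is the $K$-multilinear extension of $t_n$ on $B$, we have $t_n=0$ on $B_K$ for $n\ge4$. Put $T=T_1+T_2+T_3$. For $w\in B_K$,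
$$T(w)=w+\tfrac12T(w)^2. \tag{11}$$
Indeed, sum (3) over all $n\ge2$. As $T_n(w)=0$ for $n\ge4$, the left sides add up to $T_2(w)+T_3(w)=T(w)-w$, and the right sides to $\frac12T(w)^2$.

**Step 2: show that $T(u-\frac12u^2)=u$ for a suitable $u$.** Let $b,b'\in B$, and put $u=\lambda b+\lambda\varepsilon b'$ and $w=u-\frac12u^2$. Both $u$ and $s=T(w)$ lie in $\lambda B_K$. Both solve $s=w+\frac12s^2$, the first by definition of $w$ and the second by (11). For the difference $\delta=u-T(w)$, commutativity gives
$$\delta=\tfrac12\bigl(u^2-T(w)^2\bigr)=\tfrac12\bigl(u+T(w)\bigr)\delta .$$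
Since $u+T(w)\in\lambda B_K$, $\delta\in\lambda^kB_K$ implies $\delta\in\lambda^{k+1}B_K$. So $\delta\in\lambda^kB_K$ for all $k$. An element of $B_K$ is polynomial in $\lambda$, hence $\delta=0$ and $T(w)=u$.

**Step 3: compare coefficients of $\varepsilon$.** This turns $T(w)=u$ into a statement about $L_b$. Since $u^2=\lambda^2b^2+2\lambda^2\varepsilon\,bb'$, we have $w=w_0+\varepsilon w_1$ with
$$w_0=\lambda b-\tfrac12\lambda^2b^2,\qquad w_1=\lambda b'-\lambda^2bb'=\lambda(1-\lambda L_b)b'.$$
By symmetry of $t_n$ and $\varepsilon^2=0$, the $\varepsilon$-coefficient of $T_n(w)=\frac1{n!}t_n(w,\dots,w)$ is $\frac{n}{n!}t_n(w_0,\dots,w_0,w_1)$. Put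
$$P(\lambda)=\sum_{n=1}^3\frac1{(n-1)!}\,t_n(w_0,\dots,w_0,\,\cdot\,).$$
The $\varepsilon$-coefficient of $u$ is $\lambda b'$, so $P(\lambda)\,\lambda(1-\lambda L_b)b'=\lambda b'$. Cancel $\lambda$. As $b'\in B$ is arbitrary,
$$P(\lambda)(1-\lambda L_b)=1\quad\text{in } \operatorname{End}(B)[\lambda]. \tag{12}$$
Here $w_0$ has degree at most $2$ in $\lambda$ and occurs at most twice in each term, so $P(\lambda)$ is a polynomial in $\lambda$ of degree at most $4$.

**Step 4: read off nilpotency.** Multiply (12) on the right by $\sum_{n\ge0}\lambda^nL_b^n\in\operatorname{End}(B)[[\lambda]]$, the inverse of $1-\lambda L_b$: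
$$P(\lambda)=\sum_{n\ge0}\lambda^nL_b^n .$$
The left side has degree at most $4$, so the coefficient of $\lambda^5$ gives $L_b^5=0$. $\square$

As a check, the coefficient of $\lambda^2$ in $P(\lambda)=1+L_{w_0}+\frac12t_3(w_0,w_0,\cdot)$ applied to $v$ is $-\frac12b^2v+\frac12\bigl(b^2v+2b(bv)\bigr)=L_b^2v$, as it must be.
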